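\title{Tuples of nilpotent matrices over a finite field: the number of orbits is an integer polynomial}

\begin{abstract}
We prove that for all $n,m\ge1$ the number of orbits of $\mathrm{GL}_n(\mathbb F_q)$ on $m$-tuples of nilpotent $n\times n$ matrices under simultaneous conjugation is a polynomial in $q$ with integer coefficients. This proves a conjecture from a paper of Lopatin. The proof combines Burnside's lemma with the integrality of the plethystic exponential over Laurent series in $q^{-1}$. The same method applies to representations of a finite quiver in which prescribed loops act nilpotently, and to the absolutely indecomposable ones among them. For tuples of matrices we also determine the degree, the leading coefficient and the constant term.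
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\mathbb F_q$ be the field with $q$ elements and let $\mathcal N_n$ be the set of nilpotent $n\times n$ matrices over $\mathbb F_q$. The group $\mathrm{GL}_n(\mathbb F_q)$ acts on the set $\mathcal N_n^m$ of $m$-tuples of such matrices by simultaneous conjugation,
\[
g\cdot(A_1,\dots,A_m)=(gA_1g^{-1},\dots,gA_mg^{-1}).
\]
An orbit is a system of $m$ nilpotent operators on an $n$-dimensional space, taken up to a change of basis. Each $A_i$ is nilpotent on its own; no relation between different $A_i$ is imposed. How does the number of orbits depend on $q$?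

For $n=1$ there is one orbit. For $m=1$ the orbits are classified by Jordan types, and their number does not depend on $q$. For $n=2$ the number of orbits is known to be
\begin{equation}\label{eq:n2}
1+\frac{(q^m-1)(q^{m-1}+q)}{q^2-1},
\end{equation}
a polynomial in $q$ with non-negative integer coefficients; we rederive it twice in Section~\ref{sec:two}. Hua proved that for fixed $n$ and $m$ the number of orbits is given by a polynomial in $q$ with rational coefficients. The conjecture we prove, posed in Lopatin's paper~\cite{Lopatin}, is that for all $n\ge2$ and $m\ge1$ this polynomial has \emph{integer} coefficients.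

Integer coefficients do not follow from integer values. The polynomial $(q^2-q)/2$ is an integer at every prime power, since it counts the monic irreducible quadratic polynomials over $\mathbb F_q$, and numbers of exactly this kind enter when orbits are counted by summing over the conjugacy classes of $\mathrm{GL}_n(\mathbb F_q)$. The conjecture says that all such denominators cancel. In the statements below $q$ is an indeterminate and $q_0$ is a prime power.

\begin{theorem}\label{thm:main}
For all $n,m\ge1$ there is a polynomial $M_n\in\mathbb Z[q]$, depending on $m$, such that for every prime power $q_0$ the number of $\mathrm{GL}_n(\mathbb F_{q_0})$-orbits on $\mathcal N_n^m$ over $\mathbb F_{q_0}$ is $M_n(q_0)$.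
\end{theorem}

The proof establishes polynomiality along the way, so Hua's theorem is not used.

One can guess the degree of $M_n$. By the Fine--Herstein theorem~\cite{FH},
\begin{equation}\label{eq:FH}
\text{there are exactly } q_0^{\,n^2-n} \text{ nilpotent } n\times n \text{ matrices over } \mathbb F_{q_0}.
\end{equation}
Scalar matrices act trivially, so the group that acts is $\mathrm{GL}_n(\mathbb F_{q_0})/\mathbb F_{q_0}^\times$, of order about $q_0^{n^2-1}$. If most tuples were fixed by scalars only, there would be about $q_0^{E(n)}$ orbits, where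
\[
E(n)=m(n^2-n)-(n^2-1)=(m-1)n^2-mn+1 .
\]
For $m=1$ and $n\ge2$ this exponent is negative and the guess is meaningless. For $m\ge2$ it is correct, with one exception in the leading coefficient. To state the result, call a tuple \emph{absolutely indecomposable} if $\overline{\mathbb F}_{q_0}^{\,n}$ is not a direct sum of two nonzero subspaces invariant under all $A_i$. The number of orbits of absolutely indecomposable tuples is also the value at $q_0$ of a polynomial $A_n\in\mathbb Z[q]$; this is part of Theorem~\ref{thm:quiver}.

\begin{theorem}\label{thm:shape}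
In the setting of Theorem~\ref{thm:main}:
\begin{enumerate}
\item If $m=1$, then $M_n=p(n)$, the number of partitions of $n$.
\item If $m\ge2$, then $M_n$ and $A_n$ have degree $E(n)=(m-1)n^2-mn+1$ and are monic, except for $(n,m)=(2,2)$, where $M_2=2q+1$ and $A_2=2q$.
\item If $m\ge2$, then $M_n(0)=1$ for all $n$, and $A_n(0)=0$ for all $n\ge2$.
\end{enumerate}
\end{theorem}

Theorem~\ref{thm:main} is a special case of Theorem~\ref{thm:quiver}, which treats representations of an arbitrary finite quiver in which a chosen set of loops acts nilpotently, and gives generating functions for both counts. Section~\ref{sec:two} shows the mechanism for $n=2$. Section~\ref{sec:exp} turns it into a formal integrality criterion. Sections~\ref{sec:local} and~\ref{sec:quiver} carry out the count by Burnside's lemma and prove Theorem~\ref{thm:main}. Section~\ref{sec:abs} treats absolutely indecomposable representations, and Section~\ref{sec:shape} proves Theorem~\ref{thm:shape}.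

\section{Two-by-two matrices}\label{sec:two}

In this section we write $q$ for the size of the field, and read the resulting formulas as rational functions of $q$.

\subsection*{The direct count}
A nonzero nilpotent $2\times2$ matrix has rank one, and its kernel is its only invariant line. The nilpotent matrices that kill a given line form a one-dimensional space, so $|\mathcal N_2|=1+(q+1)(q-1)=q^2$. There are three kinds of tuples.

The zero tuple is one orbit.

A nonzero tuple whose matrices all kill one line is conjugate to $(c_1E_{12},\dots,c_mE_{12})$ with $c\ne0$ in $\mathbb F_q^m$. Conjugation by an upper triangular matrix with diagonal $(a,b)$ multiplies $c$ by $a/b$. So there are $(q+1)(q^m-1)$ such tuples, in $(q^m-1)/(q-1)$ orbits.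

In each of the remaining $q^{2m}-1-(q+1)(q^m-1)=(q^m-1)(q^m-q)$ tuples, two nonzero matrices have different kernels, spanned by $e_1$ and $e_2$. A matrix $g$ fixing the tuple preserves both kernels, so it is diagonal in the basis $e_1,e_2$, and it commutes with a nonzero multiple of $E_{12}$, so it is scalar. These orbits have $q(q^2-1)$ elements each. In total the number of orbits is
\[
1+\frac{q^m-1}{q-1}+\frac{(q^m-1)(q^{m-1}-1)}{q^2-1},
\]
which is \eqref{eq:n2}. For $m=2$ the three terms are $1$, $q+1$ and $q-1$: the tuples with a common kernel contribute as much as those with scalar stabilizer, and this is the exception in Theorem~\ref{thm:shape}(2).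

\subsection*{The count by Burnside's lemma}
The direct count rests on a classification of the tuples. The following count needs only the conjugacy classes of the group, and it generalizes to all $n$. If a finite group $G$ acts on a finite set $Z$, the number of orbits is
\begin{equation}\label{eq:burnside}
\frac1{|G|}\sum_{g\in G}|Z^g|=\sum_{[g]}\frac{|Z^g|}{|C(g)|},
\end{equation}
where $Z^g$ is the set of fixed points of $g$, the second sum is over conjugacy classes, and $C(g)$ is the centralizer of $g$. A tuple is fixed by $g$ when each $A_i$ commutes with $g$, so $|Z^g|=\nu(g)^m$ with $\nu(g)$ the number of nilpotent matrices commuting with $g$. There are four kinds of classes in $\mathrm{GL}_2(\mathbb F_q)$; the matrices commuting with $g$ are, respectively, all matrices, the matrices $a+bE_{12}$, the diagonal matrices, and a field with $q^2$ elements.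

\begin{center}
\begin{tabular}{lcccc}
$g$ & classes & $\nu(g)$ & $|C(g)|$ & contribution\\
\hline
scalar & $q-1$ & $q^2$ & $(q^2-1)(q^2-q)$ & $q^{2m-1}/(q^2-1)$\\
one Jordan block & $q-1$ & $q$ & $q(q-1)$ & $q^{m-1}$\\
distinct eigenvalues in $\mathbb F_q$ & $\binom{q-1}2$ & $1$ & $(q-1)^2$ & $(q-2)/(2(q-1))$\\
eigenvalues not in $\mathbb F_q$ & $(q^2-q)/2$ & $1$ & $q^2-1$ & $q/(2(q+1))$
\end{tabular}
\end{center}

Two kinds of denominators appear: the polynomials $q^j-1$, which come from centralizers, and the integer $2$, which comes from counting classes. They are removed by different arguments.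

Consider first the integer $2$. Put $\varphi=q-1$ and $r=1/(q-1)$, and for a function $y$ of $q$ write $\psi_2y$ for $y(q^2)$. Since $\binom{q-1}2=\frac12(\varphi^2-\varphi)$ and $\frac12(q^2-q)=\frac12(\psi_2\varphi-\varphi)$, the last two contributions add up to
\begin{equation}\label{eq:halves}
\tfrac12(\varphi^2-\varphi)\,r^2+\tfrac12(\psi_2\varphi-\varphi)\,\psi_2r
=\tfrac12\big((\varphi r)^2+\psi_2(\varphi r)\big)-\varphi\cdot\tfrac12\big(r^2+\psi_2r\big).
\end{equation}
Expand $r=q^{-1}+q^{-2}+\cdots$. For every Laurent series $y$ in $q^{-1}$ with integer coefficients we have $y^2\equiv\psi_2y\pmod2$, so $\frac12(y^2+\psi_2y)$ again has integer coefficients. Hence the $2$ cancels for a structural reason, whatever the particular series $r$. Here $\varphi r=1$ and $\frac12(r^2+\psi_2r)=q/((q-1)(q^2-1))$, so \eqref{eq:halves} equals $1-q/(q^2-1)$.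

Now consider the denominators $q^j-1$. Their inverses have integer expansions in $q^{-1}$, so the whole sum is an integer Laurent series in $q^{-1}$. In the present case one can divide:
\begin{equation}\label{eq:M2}
M_2=1+q^{m-1}+\frac{q^{2m-1}-q}{q^2-1}=1+q^{m-1}+\big(q+q^3+\dots+q^{2m-3}\big),
\end{equation}
and this is \eqref{eq:n2} because $(q^m-1)(q^{m-1}+q)=(q^{2m-1}-q)+q^{m-1}(q^2-1)$. For general $n$ no explicit division is available. It is replaced by the remark that the sum counts orbits: an integer polynomial plus a rational function vanishing at infinity can take integer values at all prime powers only if the second part is zero.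

\section{The plethystic exponential and an integrality criterion}\label{sec:exp}

We need an operation that organizes the expressions $\frac12(y^2+\psi_2y)$ and their analogs of higher degree. Let
\[
K=\mathbb Q((q^{-1})),\qquad R=\mathbb Z((q^{-1}))
\]
be the rings of series $\sum_{k\le k_0}c_kq^k$ with rational and integer coefficients. Expansion at $q=\infty$ embeds $\mathbb Q(q)$ in $K$. Let $x=(x_i)_{i\in I}$ be finitely many variables, $x^\alpha=\prod_ix_i^{\alpha_i}$ and $|\alpha|=\sum_i\alpha_i$. For a ring $B$ let $B[[x]]^+$ be the set of power series without constant term, and write $V_\alpha$ for the coefficient of $x^\alpha$ in $V$. For $d\ge1$ let $\psi_d$ be the ring endomorphism of $K[[x]]$ given by $q\mapsto q^d$, $x_i\mapsto x_i^d$; then $\psi_d\psi_j=\psi_{dj}$. The \emph{plethystic exponential} of $V\in K[[x]]^+$ is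
\[
\operatorname{Exp}(V)=\exp\Big(\sum_{j\ge1}\frac1j\,\psi_j(V)\Big).
\]
It satisfies $\operatorname{Exp}(V+W)=\operatorname{Exp}(V)\operatorname{Exp}(W)$, and
\begin{equation}\label{eq:geom}
\operatorname{Exp}(q^kx^\alpha)=\exp\Big(\sum_{j\ge1}\frac{(q^kx^\alpha)^j}{j}\Big)=\frac1{1-q^kx^\alpha}\qquad(k\in\mathbb Z,\ \alpha\ne0).
\end{equation}
So if $V$ lists some objects by their weights $q^kx^\alpha$, then $\operatorname{Exp}(V)$ lists the multisets of these objects. In one variable the coefficient of $x^2$ in $\operatorname{Exp}(yx)$ is $\frac12(y^2+\psi_2y)$.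

Expanding the exponential series shows that, for $\alpha\neq0$,
\begin{equation}\label{eq:triangular}
\operatorname{Exp}(V)_\alpha=V_\alpha+\Big(\text{a $\mathbb Q$-linear combination of }\prod_j\psi_{d_j}(V_{\beta_j})\text{ with }\sum_jd_j\beta_j=\alpha,\ \sum_jd_j\ge2\Big),
\end{equation}
where all $\beta_j\ne0$, hence all $|\beta_j|<|\alpha|$. Given $P\in1+K[[x]]^+$, the equations $\operatorname{Exp}(V)_\alpha=P_\alpha$ can therefore be solved uniquely for the $V_\alpha$ by recursion on $|\alpha|$. Thus $\operatorname{Exp}\colon K[[x]]^+\to1+K[[x]]^+$ is a bijection; its inverse is denoted $\operatorname{Log}$. The recursion has rational coefficients, yet it preserves integrality.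

\begin{lemma}\label{lem:int}
For $B=\mathbb Z[q]$ and for $B=R$, the map $\operatorname{Exp}$ restricts to a bijection $B[[x]]^+\to1+B[[x]]^+$.
\end{lemma}

\begin{proof}
We first show that $\operatorname{Exp}(rx^\alpha)\in B[[x]]$ for $r\in B$ and $\alpha\ne0$. If $r=\sum_kc_kq^k$ is a Laurent polynomial with integer coefficients, then \eqref{eq:geom} gives $\operatorname{Exp}(rx^\alpha)=\prod_k(1-q^kx^\alpha)^{-c_k}$, a finite product with coefficients in $\mathbb Z[q,q^{-1}]$, and in $\mathbb Z[q]$ if $r\in\mathbb Z[q]$. For $r\in R$ let $r^{(s)}$ be the sum of the terms of $r$ with exponent $k\ge-s$, a Laurent polynomial. The coefficient of $x^{j\alpha}$ in $\operatorname{Exp}(rx^\alpha)$ is $\Phi(r,\psi_2r,\dots,\psi_jr)$ for a polynomial $\Phi$ over $\mathbb Q$ that depends only on $j$. The series $\psi_ir-\psi_ir^{(s)}$ involves only exponents below $-s$, and the exponents in $\psi_ir$ and $\psi_ir^{(s)}$, $i\le j$, are bounded above independently of $s$. So the coefficient of a fixed power $q^k$ in $\Phi(r,\dots,\psi_jr)$ equals that in $\Phi(r^{(s)},\dots,\psi_jr^{(s)})$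 for large $s$, which is an integer.

If $V\in B[[x]]^+$, then $\operatorname{Exp}(V)=\prod_\alpha\operatorname{Exp}(V_\alpha x^\alpha)$, where only finitely many factors affect a given coefficient. Hence $\operatorname{Exp}(V)\in1+B[[x]]^+$.

Conversely, let $P\in1+B[[x]]^+$ and $V=\operatorname{Log}P\in K[[x]]^+$, and suppose that $V_\beta\in B$ for $|\beta|<N$. Then
\[
P\cdot\operatorname{Exp}\Big(-\sum_{|\beta|<N}V_\beta x^\beta\Big)=\operatorname{Exp}\Big(\sum_{|\alpha|\ge N}V_\alpha x^\alpha\Big)=1+\sum_{|\alpha|=N}V_\alpha x^\alpha+(\text{terms of degree}>N).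
\]
The left side lies in $B[[x]]$ by what was shown, so $V_\alpha\in B$ for $|\alpha|=N$. Induction on $N$ ends the proof.
\end{proof}

Burnside's lemma will produce a product over the monic irreducible polynomials $f\ne t$ in $\mathbb F_{q_0}[t]$ in which the factor depends only on $\deg f$. With $\mu$ the M\"obius function, put
\[
\varphi_d(q)=\frac1d\sum_{e\mid d}\mu(d/e)(q^e-1)\in\mathbb Q[q].
\]
By M\"obius inversion this is equivalent to
\begin{equation}\label{eq:mobius}
\sum_{d\mid N}d\,\varphi_d=q^N-1\qquad(N\ge1).
\end{equation}
The polynomial $t^{q_0^N-1}-1$ is the product of the monic irreducible $f\ne t$ of degree dividing $N$. Comparing degrees shows that the numbers of such $f$ of degree $d$ satisfy \eqref{eq:mobius} at $q=q_0$, so they are the $\varphi_d(q_0)$. For example $\varphi_1=q-1$ and $\varphi_2=(q^2-q)/2$. The $\varphi_d$ are the source of the integer denominators, and the next lemma, which generalizes \eqref{eq:halves}, makes them disappear. For $y\in1+K[[x]]^+$ and $\varphi\in K$ put $y^\varphi=\exp(\varphi\log y)=\sum_{j\ge0}\binom\varphi j(y-1)^j$;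 for $\varphi\in\mathbb Z_{\ge0}$ this is the usual power.

\begin{lemma}\label{lem:pow}
If $P=\operatorname{Exp}(V)$, then $\prod_{d\ge1}\psi_d(P)^{\varphi_d}=\operatorname{Exp}\big((q-1)V\big)$.
\end{lemma}

\begin{proof}
We have $\log\psi_d(P)=\sum_j\frac1j\psi_{dj}V$. Grouping the terms with $dj=N$, where $\frac1j=\frac dN$, and using \eqref{eq:mobius}, the logarithm of the left side is
\[
\sum_{d,j}\frac{\varphi_d}j\,\psi_{dj}V=\sum_{N\ge1}\frac1N\Big(\sum_{d\mid N}d\varphi_d\Big)\psi_NV=\sum_{N\ge1}\frac{q^N-1}N\,\psi_NV=\sum_{N\ge1}\frac1N\,\psi_N\big((q-1)V\big).\qedhere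
\]
\end{proof}

A Laurent series cannot be evaluated at $q_0$, so we also keep track of a ring of rational functions. Let
\[
S=\mathbb Z\big[q,\,q^{-1},\,(q^j-1)^{-1}:j\ge1\big]\subset\mathbb Q(q),
\]
and let $S_{\mathbb Q}$ be the ring with the same generators over $\mathbb Q$. Since $(q^j-1)^{-1}=\sum_{i\ge1}q^{-ij}$, we have $S\subset R$ and $S_{\mathbb Q}\subset K$. Both rings are stable under the $\psi_d$. For an integer $q_0\ge2$, evaluation $y\mapsto y(q_0)$ is a ring homomorphism $S_{\mathbb Q}\to\mathbb Q$ with $(\psi_dy)(q_0)=y(q_0^d)$. For a series $P$ with coefficients in $S_{\mathbb Q}$ write $P(q_0^d,x^d)=\sum_\beta P_\beta(q_0^d)x^{d\beta}$.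

\begin{proposition}[integrality criterion]\label{prop:criterion}
Let $P\in1+S[[x]]^+$ and $F=\prod_{d\ge1}\psi_d(P)^{\varphi_d}$. Then $F_\alpha\in S_{\mathbb Q}\cap R$ for all $\alpha$, and for every prime power $q_0$
\begin{equation}\label{eq:spec}
\sum_\alpha F_\alpha(q_0)x^\alpha=\prod_{d\ge1}P(q_0^d,x^d)^{\varphi_d(q_0)} .
\end{equation}
If $F_\alpha(q_0)\in\mathbb Z$ for all prime powers $q_0$, then $F_\alpha\in\mathbb Z[q]$.
\end{proposition}

\begin{proof}
By the binomial series, $F_\alpha$ is a polynomial over $\mathbb Q$ in finitely many $\varphi_d$ and $\psi_dP_\beta$. Hence $F_\alpha\in S_{\mathbb Q}$, and evaluating this polynomial expression at $q_0$ gives \eqref{eq:spec}. Since $S\subset R$, Lemma~\ref{lem:int} gives $V=\operatorname{Log}P\in R[[x]]^+$. Then $(q-1)V\in R[[x]]^+$, and $F=\operatorname{Exp}((q-1)V)\in R[[x]]$ by Lemmas~\ref{lem:pow} and~\ref{lem:int}.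

Write $F_\alpha=G/D$ with $G\in\mathbb Q[q]$ and $D$ a product of factors $q$ and $q^j-1$. Then $D\in\mathbb Z[q]$ is monic, and $G=DF_\alpha\in R\cap\mathbb Q[q]=\mathbb Z[q]$. Division by the monic polynomial $D$ gives $G=UD+W$ with $U,W\in\mathbb Z[q]$ and $\deg W<\deg D$. If $F_\alpha(q_0)$ is an integer for every prime power $q_0$, then so is $W(q_0)/D(q_0)=F_\alpha(q_0)-U(q_0)$, and it tends to $0$ as $q_0\to\infty$. So $W(q_0)=0$ for all large $q_0$, hence $W=0$ and $F_\alpha=U$.
\end{proof}

\begin{remark}
In one variable $F_1=(q-1)P_1$, which shows that both hypotheses are needed. For $P=1+(q-1)^{-2}x$ the coefficients lie in $S$, but $F_1=(q-1)^{-1}$ does not take integer values and is not a polynomial. For $P=1+\frac q2x$ the values of $F_1=\frac12(q^2-q)$ are integers, but the coefficients of $P$ are not in $S$, and $F_1\notin\mathbb Z[q]$.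
\end{remark}

\section{Nilpotent matrices commuting with a given matrix}\label{sec:local}

To apply \eqref{eq:burnside} for general $n$ we need $|C(g)|$ and the number of nilpotent matrices commuting with $g$. Let $k=\mathbb F_{q_0}$. A matrix $g\in\mathrm{GL}_n(k)$ makes $k^n$ a $k[t]$-module with $t$ acting by $g$; the matrices commuting with $g$ are its endomorphisms, and two matrices are conjugate exactly when the modules are isomorphic. For a monic irreducible $f\in k[t]$ and a partition $\lambda=(\lambda_1\ge\lambda_2\ge\cdots)$ let
\[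
T_{f,\lambda}=\bigoplus_jk[t]/(f^{\lambda_j}),
\]
of dimension $\deg f\cdot|\lambda|$ over $k$, where $|\lambda|=\sum_j\lambda_j$. By the structure theorem for modules over a principal ideal domain, every $k[t]$-module of finite dimension over $k$ is isomorphic to $\bigoplus_fT_{f,\lambda_f}$ for a unique family of partitions $(\lambda_f)$, almost all empty; $t$ acts invertibly if and only if $\lambda_t=\emptyset$. For $f\ne f'$ every homomorphism $T_{f,\lambda}\to T_{f',\nu}$ is zero, because its image is killed by powers of the coprime polynomials $f$ and $f'$. So it suffices to treat one $f$ at a time.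

For a partition $\lambda$ let $\lambda'_i=\#\{j:\lambda_j\ge i\}$ be the parts of the conjugate partition, $\ell(\lambda)=\lambda_1'$ the number of parts, and $m_i(\lambda)=\lambda'_i-\lambda'_{i+1}$ the multiplicity of the part $i$, so that $\sum_im_i(\lambda)=\ell(\lambda)$. Put
\[
\langle\lambda,\nu\rangle=\sum_{i,j}\min(\lambda_i,\nu_j)=\sum_k\lambda'_k\nu'_k,\qquad
a_\lambda(q)=q^{\langle\lambda,\lambda\rangle}\prod_i\prod_{j=1}^{m_i(\lambda)}(1-q^{-j}).
\]
The two sums agree because $\min(a,b)$ is the number of $k\ge1$ with $k\le a$ and $k\le b$. For $\lambda=(1^n)$ we get $a_\lambda(q_0)=q_0^{n^2}\prod_{j=1}^n(1-q_0^{-j})=|\mathrm{GL}_n(\mathbb F_{q_0})|$.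

\begin{lemma}\label{lem:local}
Let $f\in k[t]$ be monic irreducible of degree $d$ and put $u=q_0^d$. Then
\begin{enumerate}
\item $|\mathrm{Hom}(T_{f,\lambda},T_{f,\nu})|=u^{\langle\lambda,\nu\rangle}$;
\item $|\mathrm{Aut}(T_{f,\lambda})|=a_\lambda(u)$;
\item $\mathrm{End}(T_{f,\lambda})$ contains exactly $u^{\langle\lambda,\lambda\rangle-\ell(\lambda)}$ nilpotent elements.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) A homomorphism $k[t]/(f^a)\to k[t]/(f^b)$ is determined by the image of $1$, which is any element killed by $f^a$. These elements form the submodule generated by $f^{\max(b-a,0)}$, which has $u^{\min(a,b)}$ elements. Multiply over all pairs of summands.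

For (2) and (3) let $T=T_{f,\lambda}$, $m_i=m_i(\lambda)$, and $\kappa=k[t]/(f)$, a field with $u$ elements. Formula \eqref{eq:FH} counts nilpotent elements in matrix algebras over a field, and $\mathrm{End}(T)$ is in general not of this form. We therefore look for a quotient of $\mathrm{End}(T)$ that is a product of matrix algebras and detects nilpotency. Let $T[f^j]$ be the submodule of elements killed by $f^j$. The ring $\mathrm{End}(T)$ acts $\kappa$-linearly on $T[f]$ and preserves the subspaces $T[f]\cap f^iT$, so it acts by block triangular matrices. Taking the diagonal blocks gives a ring homomorphism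
\[
\rho\colon\mathrm{End}(T)\to\prod_i\mathrm{End}_\kappa(V_i),\qquad V_i=(T[f]\cap f^{i-1}T)/(T[f]\cap f^iT).
\]

\emph{$\rho$ is surjective and $\dim_\kappa V_i=m_i$.} Write $T=\bigoplus_jT_j$ with $T_j=(k[t]/(f^j))^{m_j}$. Then $T[f]=\bigoplus_jf^{j-1}T_j$, and $f^{i-1}T_j$ contains $f^{j-1}T_j$ for $j\ge i$ and is zero for $j<i$. Hence $T[f]\cap f^{i-1}T=\bigoplus_{j\ge i}f^{j-1}T_j$ and $V_i\cong f^{i-1}T_i\cong T_i/fT_i=\kappa^{m_i}$. An endomorphism $\bigoplus_jh_j$ with $h_j\in\mathrm{Mat}_{m_j}(k[t]/(f^j))$ acts on $V_i$ by the reduction of $h_i$ modulo $f$, and every matrix over $\kappa$ is such a reduction.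

\emph{Elements of $\ker\rho$ are nilpotent.} If $\rho(h)=0$, then $h$ maps $T[f]\cap f^{i-1}T$ into $T[f]\cap f^iT$ for all $i$, so $h^s$ kills $T[f]$ for $s=\lambda_1$. Suppose $h^{sj}$ kills $T[f^j]$ and let $y\in T[f^{j+1}]$. Then $fh^{sj}y=h^{sj}(fy)=0$, so $h^{sj}y\in T[f]$ and $h^{s(j+1)}y=0$. By induction $h^{s\lambda_1}$ kills $T[f^{\lambda_1}]=T$.

\emph{$h$ is nilpotent, or invertible, if and only if $\rho(h)$ is.} One direction holds because $\rho$ is a ring homomorphism. If $\rho(h)^s=0$, then $h^s\in\ker\rho$ is nilpotent, so $h$ is. If $\rho(h)$ is invertible, then $h$ is bijective on each $V_i$, hence on $T[f]$. A nonzero submodule of $T$ contains a nonzero element of $T[f]$, namely the last nonzero one among $y,fy,f^2y,\dots$ for $y\neq0$. So $\ker h=0$, and $h$ is bijective because $T$ is finite.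

Each fiber of $\rho$ has $|\ker\rho|=u^{\langle\lambda,\lambda\rangle-\sum_im_i^2}$ elements, by (1) and surjectivity. By \eqref{eq:FH} over $\kappa$, the target of $\rho$ has $\prod_iu^{m_i^2-m_i}$ nilpotent elements; multiplying gives $u^{\langle\lambda,\lambda\rangle-\sum_im_i}$, which is (3). It has $\prod_iu^{m_i^2}\prod_{j\le m_i}(1-u^{-j})$ invertible elements; multiplying gives (2).
\end{proof}

\section{Quivers with nilpotent loops}\label{sec:quiver}

By Lemma~\ref{lem:local}, requiring an endomorphism of $T_{f,\lambda}$ to be nilpotent only multiplies the count by $u^{-\ell(\lambda)}$. The count by Burnside's lemma therefore costs nothing extra in the following generality.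

A finite quiver $Q$ consists of a finite set $I$ of vertices and a finite set of arrows $\gamma\colon i\to j$; a loop is an arrow with $i=j$. A representation $X$ of $Q$ over a field $k$ assigns a finite-dimensional $k$-space $X_i$ to each vertex and a linear map $X_\gamma\colon X_i\to X_j$ to each arrow; its dimension is $\alpha=(\dim X_i)_{i\in I}$. Morphisms are families of linear maps commuting with the $X_\gamma$, and direct sums are formed vertex by vertex. After a choice of bases, $X$ is a family of $\alpha_j\times\alpha_i$ matrices $X_\gamma$, and isomorphism classes of dimension $\alpha$ are the orbits of $G_\alpha=\prod_i\mathrm{GL}_{\alpha_i}(k)$ acting by $(g\cdot X)_\gamma=g_jX_\gamma g_i^{-1}$. A nonzero $X$ is \emph{indecomposable} if it is not a direct sum of two nonzero representations, and \emph{absolutely indecomposable} if $X\otimes_k\overline k$ is indecomposable.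

Fix a set $L$ of loops of $Q$, and call $X$ \emph{$L$-nilpotent} if $X_\gamma$ is nilpotent for every $\gamma\in L$. Let
\begin{equation}\label{eq:P}
P=\sum_{(\lambda^i)_{i\in I}}\frac{q^{\sum_{\gamma\colon i\to j}\langle\lambda^i,\lambda^j\rangle-\sum_{(\gamma\colon i\to i)\in L}\ell(\lambda^i)}}{\prod_ia_{\lambda^i}(q)}\prod_ix_i^{|\lambda^i|},
\end{equation}
the sum over all families of partitions indexed by $I$, the first sum in the exponent over all arrows. Since $1-q^{-j}=q^{-j}(q^j-1)$, we have $1/a_\lambda\in S$, so $P\in1+S[[x]]^+$.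

\begin{theorem}\label{thm:quiver}
Let $Q$ be a finite quiver with vertex set $I$, let $L$ be any set of loops of $Q$, and let $\alpha\in\mathbb Z_{\ge0}^I$. Let $M_\alpha(q_0)$ be the number of isomorphism classes of $L$-nilpotent representations of $Q$ over $\mathbb F_{q_0}$ of dimension $\alpha$, and $A_\alpha(q_0)$ the number of isomorphism classes of absolutely indecomposable ones. Then $M_\alpha$ and $A_\alpha$ (for $\alpha\ne0$) are polynomials in $\mathbb Z[q]$, and
\[
\sum_\alpha M_\alpha x^\alpha=\operatorname{Exp}\Big(\sum_{\alpha\ne0}A_\alpha x^\alpha\Big),\qquad\sum_{\alpha\ne0}A_\alpha x^\alpha=(q-1)\operatorname{Log}P,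
\]
with $P$ given by \eqref{eq:P}.
\end{theorem}

For one vertex with $m$ loops, all in $L$, the $L$-nilpotent representations of dimension $n$ are the elements of $\mathcal N_n^m$, the numbers $M_n$ and $A_n$ are those of the introduction, and
\begin{equation}\label{eq:P1}
P=\sum_\lambda c_\lambda(q)\,x^{|\lambda|},\qquad c_\lambda(q)=\frac{q^{m(\langle\lambda,\lambda\rangle-\ell(\lambda))}}{a_\lambda(q)} .
\end{equation}

\begin{proposition}\label{prop:burnside}
For every prime power $q_0$,
\[
\sum_\alpha M_\alpha(q_0)x^\alpha=\prod_{f\ne t}P\big(q_0^{\deg f},x^{\deg f}\big)=\prod_{d\ge1}P(q_0^d,x^d)^{\varphi_d(q_0)},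
\]
where $f$ runs over the monic irreducible polynomials in $\mathbb F_{q_0}[t]$ other than $t$.
\end{proposition}

\begin{proof}
Apply \eqref{eq:burnside} to $G_\alpha$ acting on the $L$-nilpotent families of matrices. An element $g=(g_i)$ makes each $k^{\alpha_i}$ a $k[t]$-module $W_i\cong\bigoplus_{f\ne t}T_{f,\lambda^i_f}$, and the conjugacy classes of $G_\alpha$ correspond to the families $(\lambda^i_f)_{i,f}$ with $\sum_f\deg f\cdot|\lambda^i_f|=\alpha_i$ for all $i$. A family $X$ is fixed by $g$ if and only if $X_\gamma g_i=g_jX_\gamma$ for each arrow $\gamma\colon i\to j$, that is, $X_\gamma\in\mathrm{Hom}_{k[t]}(W_i,W_j)$. The nilpotency condition concerns each loop separately, so the choices for different arrows are independent. A homomorphism $W_i\to W_j$ is a direct sum of homomorphisms $T_{f,\lambda^i_f}\to T_{f,\lambda^j_f}$, and an endomorphism of $W_i$ is nilpotent, or invertible, if and only if each of its components is. Finally $C(g)=\prod_i\mathrm{Aut}(W_i)$. By Lemma~\ref{lem:local}, $|Z^g|/|C(g)|$ is the product over $f$ of the coefficient attached to $(\lambda^i_f)_{i\in I}$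 in \eqref{eq:P}, evaluated at $q_0^{\deg f}$. The monomial $x^\alpha$ is the product over $f$ of $\prod_ix_i^{\deg f\cdot|\lambda^i_f|}$. Summing over all $\alpha$ and all families gives the first equality, and grouping the $f$ by degree gives the second.
\end{proof}

For $n=2$ the four rows of the table in Section~\ref{sec:two} are the families with $\lambda_f=(1,1)$ or $(2)$ for one linear $f$, with $\lambda_f=(1)$ for two linear $f$, and with $\lambda_f=(1)$ for one quadratic $f$.

\begin{proof}[Proof of Theorem~\ref{thm:main} and of the integrality of $M_\alpha$]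
Let $F=\prod_d\psi_d(P)^{\varphi_d}$. By Proposition~\ref{prop:burnside} and \eqref{eq:spec}, $F_\alpha(q_0)=M_\alpha(q_0)$ for every prime power $q_0$. This is a number of orbits, hence an integer, and Proposition~\ref{prop:criterion} gives $F_\alpha\in\mathbb Z[q]$. The case of one vertex with $m$ loops in $L$ is Theorem~\ref{thm:main}.
\end{proof}

From now on $M_\alpha$ denotes the polynomial $F_\alpha$. Define $\tilde A_\alpha\in K$ by $\sum_{\alpha\ne0}\tilde A_\alpha x^\alpha=(q-1)\operatorname{Log}P$. Lemma~\ref{lem:pow} gives
\begin{equation}\label{eq:MA}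
\sum_\alpha M_\alpha x^\alpha=\operatorname{Exp}\Big(\sum_{\alpha\ne0}\tilde A_\alpha x^\alpha\Big),
\end{equation}
and Lemma~\ref{lem:int} for $B=\mathbb Z[q]$ gives $\tilde A_\alpha\in\mathbb Z[q]$. To finish the proof of Theorem~\ref{thm:quiver} it remains to show that $\tilde A_\alpha(q_0)=A_\alpha(q_0)$ for all $q_0$.

\section{Absolutely indecomposable representations}\label{sec:abs}

Every representation is uniquely a sum of indecomposables, so $\sum_\alpha M_\alpha(q_0)x^\alpha$ is a product over the indecomposables over $\mathbb F_{q_0}$. The right side of \eqref{eq:MA} involves instead the values $\tilde A_\beta(q_0^N)$ for all $N$. To compare the two we describe the indecomposables over $\mathbb F_{q_0}$ through the absolutely indecomposables over its finite extensions.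

Let $k=\mathbb F_{q_0}$, let $k_r\subset\overline k$ be the extension of degree $r$, and let $\sigma(y)=y^{q_0}$; it generates $\mathrm{Gal}(k_r/k)$, a cyclic group of order $r$. For a representation $Y$ over $k_r$ given by matrices $Y_\gamma$, the \emph{twist} $Y^\sigma$ is given by the matrices $\sigma(Y_\gamma)$, and the \emph{restriction} $\mathrm{Res}(Y)$ is $Y$ viewed over $k$, of dimension $r\dim Y$. Twisting preserves isomorphism, direct sums and absolute indecomposability, since $\sigma$ is an automorphism of $\overline k$; it commutes with extension of the ground field; and $(X\otimes_kk_r)^\sigma=X\otimes_kk_r$ for $X$ over $k$. The condition $X_\gamma^N=0$ is preserved under direct sums, direct summands, base change, twist and restriction, so all constructions below stay within $L$-nilpotent representations, and we consider only these. Write $\overline{\mathrm{End}}(X)$ for the quotient of the finite-dimensional algebra $\mathrm{End}(X)$ by its radical. We use the following facts.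

\begin{enumerate}
\item[(F1)] \emph{Krull--Schmidt.} Every representation is a direct sum of indecomposables, unique up to isomorphism and order. So a direct summand of $\bigoplus_jY_j$ with all $Y_j$ indecomposable is isomorphic to the sum of some of the $Y_j$, and $X^r\cong X'^{\,r}$ implies $X\cong X'$.
\item[(F2)] \emph{Endomorphism rings.} If $X\cong\bigoplus_jX_j^{c_j}$ with $X_j$ pairwise non-isomorphic indecomposables, then each $D_j=\overline{\mathrm{End}}(X_j)$ is a division algebra and $\overline{\mathrm{End}}(X)\cong\prod_j\mathrm{Mat}_{c_j}(D_j)$. Over a finite ground field $D_j$ is a finite division ring, hence a field.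
\item[(F3)] \emph{Base change.} For $X$ over $k$ and $k\subset k'\subset\overline k$ we have $\overline{\mathrm{End}}(X\otimes k')\cong\overline{\mathrm{End}}(X)\otimes_kk'$. Indeed $\mathrm{End}(X\otimes k')=\mathrm{End}(X)\otimes k'$, because endomorphisms are the solutions of linear equations over $k$; the ideal $\mathrm{rad}\otimes k'$ is nilpotent; and the quotient by it is a product of algebras $\mathrm{Mat}_c(k_s\otimes k')$, which is semisimple because $k_s/k$ is separable and so $k_s\otimes k'$ is a product of fields. If $k_s\subset k'$, then $k_s\otimes k'\cong(k')^s$. Taking $k'=\overline k$ and using (F2): an indecomposable $X$ is absolutely indecomposable if and only if $\overline{\mathrm{End}}(X)=k$.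
\item[(F4)] \emph{Descent of isomorphisms.} For $X$ over $k$ we have $\mathrm{Res}(X\otimes k_r)\cong X^r$. So $X\otimes k_r\cong X'\otimes k_r$ implies $X\cong X'$, by (F1).
\item[(F5)] \emph{Restriction and base change.} For $Y$ over $k_r$ we have $\mathrm{Res}(Y^\sigma)\cong\mathrm{Res}(Y)$, by applying $\sigma$ to coordinates, and $\mathrm{Res}(Y)\otimes_kk_r\cong\bigoplus_{s=0}^{r-1}Y^{\sigma^s}$. For the latter, $a\otimes b\mapsto(\sigma^s(a)b)_s$ is an isomorphism $k_r\otimes_kk_r\to k_r^{\,r}$, linear over the second factor, and it carries the matrix $Y_\gamma\otimes1$ to $(\sigma^s(Y_\gamma))_s$.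
\end{enumerate}
These facts also apply to an extension $k_N/k_r$ with $r\mid N$, with $\sigma^r$ in place of $\sigma$.

The group $\mathrm{Gal}(k_r/k)$ acts by twisting on the isomorphism classes over $k_r$, so the size of an orbit divides $r$. Let $b_\beta(r)$ be the number of classes of absolutely indecomposable representations over $k_r$ of dimension $\beta$ whose orbit has size exactly $r$.

\begin{lemma}\label{lem:res}
The map $Y\mapsto\mathrm{Res}(Y)$ induces a bijection from the orbits of size $r$ of classes of absolutely indecomposable representations over $k_r$ of dimension $\beta$ onto the classes of indecomposable representations $X$ over $k$ of dimension $r\beta$ with $\overline{\mathrm{End}}(X)\cong k_r$, and every indecomposable $X$ with $\overline{\mathrm{End}}(X)\cong k_r$ arises for some $\beta$. In particular there are $b_\beta(r)/r$ such $X$ of dimension $r\beta$.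
\end{lemma}

\begin{proof}
Let $Y$ be absolutely indecomposable over $k_r$ with orbit of size $r$, and $X=\mathrm{Res}(Y)$. By (F5) the class of $X$ depends only on the orbit, and $X\otimes k_r\cong\bigoplus_{s<r}Y^{\sigma^s}$ is a sum of $r$ pairwise non-isomorphic indecomposables. By (F1) the class of $X$ determines the orbit, so the map is injective. Let $X'$ be a nonzero direct summand of $X$. Then $X'\otimes k_r$ is the sum of a nonempty subset of the orbit, and this subset is stable under $\sigma$ because $X'\otimes k_r$ equals its own twist. So it is the whole orbit, $\dim X'=\dim X$, and $X'=X$. Thus $X$ is indecomposable. By (F3) and (F2), $\overline{\mathrm{End}}(X)\otimes k_r\cong k_r^{\,r}$, so the field $\overline{\mathrm{End}}(X)$ has degree $r$ over $k$.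

Conversely, let $X$ be indecomposable over $k$ with $\overline{\mathrm{End}}(X)\cong k_r$. By (F3), $\overline{\mathrm{End}}(X\otimes k_r)\cong k_r^{\,r}$. Comparing simple factors with (F2), $X\otimes k_r\cong Y_1\oplus\dots\oplus Y_r$ with the $Y_j$ pairwise non-isomorphic, indecomposable and $\overline{\mathrm{End}}(Y_j)=k_r$, so absolutely indecomposable. Let $Y=Y_1$. Then $\mathrm{Res}(Y)$ is a direct summand of $\mathrm{Res}(X\otimes k_r)\cong X^r$, so $\mathrm{Res}(Y)\cong X^c$ with $c\ge1$. Tensoring with $k_r$ gives $\bigoplus_{s<r}Y^{\sigma^s}\cong(Y_1\oplus\dots\oplus Y_r)^c$. The left side has $r$ indecomposable summands and the right side $rc$, so $c=1$. Hence $X\cong\mathrm{Res}(Y)$, and the twists $Y^{\sigma^s}$ are the pairwise non-isomorphic $Y_j$, so the orbit of $Y$ has size $r$.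
\end{proof}

The numbers $b_\beta(r)$ are in turn determined by the $A_\beta$: a class over $k_N$ whose orbit has size $r$ comes from the subfield $k_r$.

\begin{lemma}\label{lem:descent}
$A_\beta(q_0^N)=\sum_{r\mid N}b_\beta(r)$ for all $N\ge1$.
\end{lemma}

\begin{proof}
Sort the classes of absolutely indecomposables over $k_N$ by the size $r\mid N$ of their orbit under $\sigma$. We show that $X_0\mapsto X_0\otimes_{k_r}k_N$ is a bijection from the classes counted by $b_\beta(r)$ onto the classes over $k_N$ of dimension $\beta$ with orbit of size $r$.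

For $X_0$ over $k_r$, the representations $X_0$ and $X_0\otimes k_N$ have the same extension to $\overline k$, so one is absolutely indecomposable if and only if the other is. Since $(X_0\otimes k_N)^{\sigma^s}=X_0^{\sigma^s}\otimes k_N$, (F4) for $k_N/k_r$ shows that their orbits have the same size. The map is therefore well defined, and it is injective by (F4). For surjectivity let $Y$ be absolutely indecomposable over $k_N$ with orbit of size $r$, so $Y^{\sigma^r}\cong Y$. By (F5) for $k_N/k_r$,
\[
\mathrm{Res}_{k_N/k_r}(Y)\otimes_{k_r}k_N\cong\bigoplus_{s<N/r}Y^{\sigma^{rs}}\cong Y^{N/r}.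
\]
Let $X_0$ be an indecomposable summand of $\mathrm{Res}_{k_N/k_r}(Y)$. Then $X_0\otimes k_N\cong Y^c$ with $c\ge1$, and $\mathrm{Mat}_c(k_N)\cong\overline{\mathrm{End}}(X_0)\otimes_{k_r}k_N$ by (F2) and (F3). The right side is commutative because $\overline{\mathrm{End}}(X_0)$ is a field. So $c=1$ and $X_0\otimes k_N\cong Y$; by the first two sentences of this paragraph $X_0$ is counted by $b_\beta(r)$.
\end{proof}

\begin{proof}[End of the proof of Theorem~\ref{thm:quiver}]
By (F1) a class over $k$ is a finite multiset of indecomposable classes, so Lemma~\ref{lem:res} gives $\sum_\alpha M_\alpha(q_0)x^\alpha=\prod_{r\ge1,\,\beta\ne0}(1-x^{r\beta})^{-b_\beta(r)/r}$. Take logarithms, group the terms $\frac{b_\beta(r)}{rj}x^{rj\beta}$ with $rj=N$, and apply Lemma~\ref{lem:descent}: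
\[
\log\sum_\alpha M_\alpha(q_0)x^\alpha=\sum_{N\ge1}\frac1N\sum_\beta\Big(\sum_{r\mid N}b_\beta(r)\Big)x^{N\beta}=\sum_{N\ge1}\frac1N\sum_\beta A_\beta(q_0^N)x^{N\beta}.
\]
By \eqref{eq:MA} evaluated at $q_0$, the same identity holds with $\tilde A_\beta(q_0^N)$ in place of $A_\beta(q_0^N)$. Put $\delta_\beta=A_\beta-\tilde A_\beta$, a function on prime powers. Comparing coefficients of $x^\alpha$ gives $\sum_N\frac1N\delta_{\alpha/N}(q_0^N)=0$, the sum over the $N$ dividing all $\alpha_i$. We induct on $|\alpha|$, for all prime powers at once: the terms with $N\ge2$ vanish by the induction hypothesis at the prime power $q_0^N$, so $\delta_\alpha(q_0)=0$.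
\end{proof}

\begin{example}\label{ex:small}
Take one vertex with $m$ loops in $L$. In one variable the coefficients of $x,x^2,x^3$ in $\operatorname{Exp}(V)$ are
\[
V_1,\qquad V_2+\tfrac12(V_1^2+\psi_2V_1),\qquad V_3+V_1V_2+\tfrac16(V_1^3+3V_1\psi_2V_1+2\psi_3V_1).
\]
Applied to $\sum_nA_nx^n$ they give $A_1=M_1=1$, $M_2=A_2+1$ and $M_3=A_3+A_2+1$. With \eqref{eq:M2}, $A_2=q^{m-1}+(q+q^3+\dots+q^{2m-3})$. Now let $m=2$ and $V=\operatorname{Log}P$, so $V_1=1/(q-1)$ and $V_2=2q/(q-1)$. Put $D=(q-1)(q^2-1)(q^3-1)$. Then
\[
V_1^3+3V_1\psi_2V_1+2\psi_3V_1=\frac{(q+1)(q^2+q+1)+3(q^3-1)+2(q-1)(q^2-1)}D=\frac{6q^3}D .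
\]
For $\lambda=(3),(2,1),(1^3)$ the pair $(\langle\lambda,\lambda\rangle,\ell(\lambda))$ is $(3,1),(5,2),(9,3)$, so $c_\lambda$ is $q^2/(q-1)$, $q^3/(q-1)^2$, $q^9/D$. Therefore
\[
A_3=(q-1)V_3=q^2+\frac{q^3-2q}{q-1}+\frac{q^9-q^3}{(q^2-1)(q^3-1)}=q^2+\frac{q^3-2q+q^3(q^2-q+1)}{q-1},
\]
and since the last numerator is $q^4(q-1)+2q(q^2-1)$, we get $A_3=q^4+3q^2+2q$ and $M_3=q^4+3q^2+4q+1$.
\end{example}

\begin{remark}
The word ``absolutely'' cannot be dropped from Theorem~\ref{thm:quiver}. Take $m=3$ and $n=4$. By Lemma~\ref{lem:res} the number of indecomposable triples up to conjugacy is $b_4(1)+\frac12b_2(2)+\frac14b_1(4)$. Lemma~\ref{lem:descent} gives $b_4(1)=A_4(q_0)$, $b_2(2)=A_2(q_0^2)-A_2(q_0)$, and $b_1(2)=b_1(4)=0$ since $A_1=1$. As $A_2=q^3+q^2+q$, the count is given by $A_4+\frac12(q^6+q^4-q^3-q)\notin\mathbb Z[q]$.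
\end{remark}

\section{Degree, leading coefficient and constant term}\label{sec:shape}

We prove Theorem~\ref{thm:shape}. Part (1) holds because nilpotent matrices up to conjugacy correspond to their Jordan types, which are the partitions of $n$. From now on $m\ge2$, and $P$ is the series \eqref{eq:P1}.

\subsection*{Degree and leading coefficient}
Since $M_n$ is a polynomial, its leading term is determined by the growth of $M_n(q_0)$. By Proposition~\ref{prop:burnside},
\[
M_n(q_0)=\sum_{(\lambda_f)}\prod_fc_{\lambda_f}\big(q_0^{\deg f}\big),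
\]
the sum over families with $\sum_f\deg f\cdot|\lambda_f|=n$. All terms are positive, so it suffices to bound them in groups. The \emph{type} of a family is the multiset of pairs $(d_j,\lambda_j)=(\deg f,\lambda_f)$ for the $f$ with $\lambda_f\ne\emptyset$. For fixed $n$ there are finitely many types, independent of $q_0$. There are at most $\prod_j\varphi_{d_j}(q_0)\le q_0^{\sum_jd_j}$ families of a given type, by \eqref{eq:mobius}. For $u\ge2$ each of the $\ell(\lambda)$ factors $1-u^{-j}$ of $a_\lambda(u)$ is at least $\frac12$, so $c_\lambda(u)\le2^{\ell(\lambda)}u^{e(\lambda)-1}$ with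
\[
e(\lambda)=1+(m-1)\langle\lambda,\lambda\rangle-m\,\ell(\lambda).
\]
Hence a type contributes at most $2^nq_0^{\sum_jd_je(\lambda_j)}$. Note $e((1^n))=E(n)$: the scalar matrices, of type $\{(1,(1^n))\}$, reproduce the guess of the introduction. Two inequalities show that the other types are smaller. The first compares partitions of the same size; the second says that splitting $n$ into several pieces loses.

\begin{lemma}\label{lem:A}
Let $m\ge2$ and $\lambda\ne\emptyset$. Then $e(\lambda)\le E(|\lambda|)$, with equality if and only if $\lambda=(1^{|\lambda|})$, or $m=2$ and $\lambda=(2)$.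
\end{lemma}

\begin{proof}
Let $N=|\lambda|=\sum_i\lambda'_i$ and $s=N-\lambda'_1$. Then
\[
E(N)-e(\lambda)=(m-1)\Big(N^2-\sum_i\lambda_i'^{\,2}\Big)-ms .
\]
If $s=0$, then $\lambda=(1^N)$ and the difference is $0$. If $s\ge1$ and $\lambda'_1\ge2$, then $N^2-\sum_i\lambda_i'^{\,2}=2\sum_{i<k}\lambda'_i\lambda'_k\ge2\lambda'_1s\ge4s$, so the difference is at least $s(3m-4)>0$. If $s\ge1$ and $\lambda'_1=1$, then $\lambda=(N)$ with $N\ge2$, $\sum_i\lambda_i'^{\,2}=N$ and $s=N-1$, so the difference is $(N-1)((m-1)N-m)$. This is $m-2$ for $N=2$, and it is positive for $N\ge3$ because $3(m-1)-m=2m-3>0$.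
\end{proof}

\begin{lemma}\label{lem:B}
Let $m\ge2$. If $\sum_jd_jn_j=n$ with all $d_j,n_j\ge1$ and $D=\sum_jd_j\ge2$, then $\sum_jd_jE(n_j)<E(n)$.
\end{lemma}

\begin{proof}
List each $n_j$ with multiplicity $d_j$ as $n'_1,\dots,n'_D$, so that $\sum_in'_i=n$. The linear terms of $E$ cancel, and
\[
E(n)-\sum_iE(n'_i)=2(m-1)\sum_{i<k}n'_in'_k+1-D\ge D(D-1)+1-D=(D-1)^2>0.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:shape}(2)]
Let $(n,m)\ne(2,2)$. For a type with $\sum_jd_j\ge2$, Lemmas~\ref{lem:A} and~\ref{lem:B} give $\sum_jd_je(\lambda_j)\le\sum_jd_jE(|\lambda_j|)<E(n)$. A type with $\sum_jd_j=1$ is $\{(1,\lambda)\}$ with $|\lambda|=n$, and $e(\lambda)<E(n)$ unless $\lambda=(1^n)$, by Lemma~\ref{lem:A}; this is where $(n,m)=(2,2)$ is excluded. The type $\{(1,(1^n))\}$ contributes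
\[
\frac{(q_0-1)\,q_0^{m(n^2-n)}}{|\mathrm{GL}_n(\mathbb F_{q_0})|}=q_0^{E(n)}\,\frac{1-q_0^{-1}}{\prod_{j=1}^n(1-q_0^{-j})}.
\]
So $M_n(q_0)/q_0^{E(n)}\to1$ as $q_0\to\infty$, and $M_n$ is monic of degree $E(n)$. For $(n,m)=(2,2)$, formula \eqref{eq:M2} and Example~\ref{ex:small} give $M_2=2q+1$ and $A_2=2q$; the degree is $1=E(2)$.

In all cases $\deg M_n=E(n)$. We show by induction on $n$ that $\deg(M_n-A_n)<E(n)$, so that $A_n$ has the same leading term as $M_n$; for $n=1$ the difference is zero. By Theorem~\ref{thm:quiver} and \eqref{eq:triangular}, $M_n-A_n$ is a $\mathbb Q$-linear combination of products $\prod_jA_{n_j}(q^{d_j})$ with $\sum_jd_jn_j=n$, $\sum_jd_j\ge2$ and all $n_j<n$. By induction $\deg A_{n_j}=E(n_j)$, so such a product has degree $\sum_jd_jE(n_j)$, which is less than $E(n)$ by Lemma~\ref{lem:B}.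
\end{proof}

\subsection*{Constant term}
The value $q=0$ is not the size of a field, so counting does not help; we evaluate the formula $\sum_nA_nx^n=(q-1)\operatorname{Log}P$ at $q=0$. This requires the coefficients of $P$ to have no pole there. Let $S_0=\mathbb Q[q,(q^j-1)^{-1}:j\ge1]\subset K$. It is stable under the $\psi_d$, and evaluation at $0$ is a ring homomorphism $S_0\to\mathbb Q$ with $(\psi_dy)(0)=y(0)$.

\begin{proof}[Proof of Theorem~\ref{thm:shape}(3)]
Writing $1-q^{-j}=q^{-j}(q^j-1)$ and $m_i=m_i(\lambda)$, we get $c_\lambda=q^{v(\lambda)}/\prod_i\prod_{j\le m_i}(q^j-1)$ with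
\[
v(\lambda)=(m-1)\langle\lambda,\lambda\rangle-m\,\ell(\lambda)+\sum_i\frac{m_i(m_i+1)}2\ \ge\ (m-1)\big(\langle\lambda,\lambda\rangle-\ell(\lambda)\big),
\]
because $\sum_im_i(m_i+1)/2\ge\sum_im_i=\ell(\lambda)$. Moreover $\langle\lambda,\lambda\rangle=\sum_i\lambda_i'^{\,2}\ge\lambda_1'^{\,2}\ge\lambda'_1=\ell(\lambda)$, with equality throughout only if $\lambda'_1\le1$ and $\lambda'_2=0$, that is, $\lambda=\emptyset$ or $\lambda=(1)$. Hence $c_\lambda\in S_0$ for all $\lambda$, and since $m\ge2$ we have $c_\lambda(0)=0$ except for $c_\emptyset=1$ and $c_{(1)}=1/(q-1)$. Thus $P|_{q=0}=1-x$.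

Let $V=\operatorname{Log}P$. The recursion \eqref{eq:triangular} expresses $V_n$ through $P_n$ and the $\psi_dV_{n'}$ with $n'<n$, so $V_n\in S_0$ for all $n$. Let $V^0=\sum_nV_n(0)x^n\in\mathbb Q[[x]]^+$. Evaluating $P=\operatorname{Exp}(V)$ at $q=0$ gives $1-x=\exp\sum_j\frac1jV^0(x^j)=\operatorname{Exp}(V^0)$. Also $1-x=\operatorname{Exp}(-x)$ by \eqref{eq:geom}, so $V^0=-x$ by injectivity of $\operatorname{Exp}$. Theorem~\ref{thm:quiver} now gives $\sum_nA_n(0)x^n=(0-1)V^0=x$, and then $\sum_nM_n(0)x^n=\operatorname{Exp}(x)=(1-x)^{-1}$.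
\end{proof}

\begin{remark}
For $m=1$ we have $v(\lambda)=\sum_im_i(m_i-1)/2$, which vanishes for every partition with distinct parts, and then $c_\lambda(0)=(-1)^{\ell(\lambda)}$. So $P|_{q=0}=\prod_{i\ge1}(1-x^i)$, and the same argument gives $\sum_nM_n(0)x^n=\prod_{i\ge1}(1-x^i)^{-1}$, in agreement with part (1).
\end{remark}

\begin{thebibliography}{9}

\bibitem{FH}
N.~J.~Fine and I.~N.~Herstein, \emph{The probability that a matrix be nilpotent}, Illinois J. Math. \textbf{2} (1958).

\bibitem{Lopatin}
Artem Lopatin, \emph{On $m$-tuples of nilpotent $2\times2$ matrices over an arbitrary field}, arXiv:2310.00477 (2023).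

\end{thebibliography}
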